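\title{Miller forcing with positive splitting sets and half Cohen reals}

\begin{abstract}
For an ideal $\mathcal I$ on $\omega$, let $\mathbb{PT}(\mathcal I^+)$ be the Miller-type forcing whose conditions are trees with $\mathcal I$-positive sets of successors at splitting nodes. Let $\mathsf{HC}$ be the ideal on $\omega^{<\omega}$ generated by the sets of finite sequences that are everywhere different from a given real. We prove that if $\mathsf{HC}\not\le_K\mathcal I\restriction X$ in the Kat\v{e}tov order for every positive set $X$, then $\mathbb{PT}(\mathcal I^+)$ adds no half Cohen (infinitely often equal) real. The proof reads a name along a fusion tree and merges countably many failures of the Kat\v{e}tov reduction into a single ground-model real by coding tuples as integers. We also describe, for an arbitrary ideal, which conditions force a half Cohen real.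
\end{abstract}

\section{Introduction}

Finite sequences and reals are functions, $|s|$ is the length of $s\in\omega^{<\omega}$, and $s^\frown n$ and $s^\frown t$ denote concatenation. If $u$ is a partial function from $\omega$ to $\omega$ and $r\in\omega^\omega$, we say that $u$ \emph{avoids} $r$ if $u(i)\neq r(i)$ for all $i\in\operatorname{dom}u$, that is, if the graphs satisfy $u\cap r=\emptyset$. Otherwise $u$ \emph{meets} $r$.

A real $h\in\omega^\omega$ in a forcing extension of $V$ is a \emph{half Cohen real} (or \emph{infinitely often equal real}) over $V$ if $\{n:h(n)=r(n)\}$ is infinite for every $r\in\omega^\omega\cap V$. A Cohen real has this property, because for each $r$ and $N$ the reals that agree with $r$ somewhere beyond $N$ form a dense open set; a half Cohen real is required to lie in these particular dense open sets only. We say that a forcing notion \emph{adds} a half Cohen real if some condition forces that one exists. This paper decides, for a family of tree forcings parametrized by an ideal, when this happens.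

An \emph{ideal} on a countable set $D$ is a family $\mathcal I$ of subsets of $D$ that is closed under subsets and finite unions, contains all finite sets, and does not contain $D$. The sets in $\mathcal I^+=\{X\subseteq D:X\notin\mathcal I\}$ are called \emph{positive}. Positive sets are infinite, and if a finite union is positive, then so is one of its terms. For $X\in\mathcal I^+$ the restriction $\mathcal I\restriction X=\{A\subseteq X:A\in\mathcal I\}$ is an ideal on $X$. For ideals $\mathcal I$ on $D$ and $\mathcal J$ on $E$, the \emph{Kat\v{e}tov order} is defined by letting $\mathcal I\le_K\mathcal J$ if there is $f:E\to D$ with $f^{-1}[A]\in\mathcal J$ for every $A\in\mathcal I$. Such an $f$ sends $\mathcal J$-almost every point of $E$ outside any given $\mathcal I$-small set.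

Fix an ideal $\mathcal I$ on $\omega$. A \emph{tree} is a subset of $\omega^{<\omega}$ closed under initial segments, and $\operatorname{succ}_T(s)=\{n\in\omega:s^\frown n\in T\}$. The forcing $\mathbb P=\mathbb{PT}(\mathcal I^+)$, the Miller forcing associated with the co-ideal $\mathcal I^+$, consists of the nonempty trees $T$ such that
\begin{itemize}
\item every $t\in T$ has an extension $s\in T$ with $\operatorname{succ}_T(s)\in\mathcal I^+$, and
\item every $s\in T$ with more than one immediate successor has $\operatorname{succ}_T(s)\in\mathcal I^+$.
\end{itemize}
It is ordered by inclusion: $S\le T$ if $S\subseteq T$. Since positive sets are infinite, a node $s$ of a condition $T$ has more than one immediate successor exactly when $\operatorname{succ}_T(s)\in\mathcal I^+$. Such an $s$ is a \emph{splitting node} of $T$, and $\operatorname{succ}_T(s)$ is a \emph{splitting set} of $T$. A generic filter determines a branch $g\in\omega^\omega$, and the only freedom that a condition leaves to $g$ is the choice, at each splitting node, of an element of a positive set.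

For $r\in\omega^\omega$ let $H_r=\{s\in\omega^{<\omega}:s\cap r=\emptyset\}$ be the set of finite sequences that avoid $r$, and let $\mathsf{HC}$ be the ideal on $\omega^{<\omega}$ generated by the sets $H_r$: a set is in $\mathsf{HC}$ if it is covered by finitely many of them. This is an ideal in our sense. Every $s$ lies in some $H_r$, and the sequence $(r_0(0),r_1(1),\dots,r_{k-1}(k-1))$ lies outside $H_{r_0}\cup\dots\cup H_{r_{k-1}}$.

The link between $\mathsf{HC}$ and $\mathbb P$ is visible once the Kat\v{e}tov reduction is unwound. A function $f:X\to\omega^{<\omega}$ witnesses $\mathsf{HC}\le_K\mathcal I\restriction X$ exactly when, for every real $r$, the sequence $f(n)$ meets $r$ for $\mathcal I$-almost all $n\in X$. Suppose such an $f$ exists, force below the tree $X^{<\omega}$, and concatenate $f(g(0)),f(g(1)),\dots$ to a sequence $p$. Given $r\in V$ and a splitting node $s$ of a condition, the blocks of $p$ that come from $s$ have some total length $\ell$, and the next block $f(n)$ meets the shifted real $i\mapsto r(\ell+i)$ for almost all $n\in X$, hence for some $n$ in the splitting set. So one more agreement between $p$ and $r$ can always be forced, and $p$ is half Cohen. This is the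 idea behind the known fact that $\mathbb P$ adds a half Cohen real if $\mathsf{HC}\le_K\mathcal I\restriction X$ for some $X\in\mathcal I^+$. The problem, which comes from \cite{GNR}, is whether this is the only way:

\begin{quote}
\emph{If $\mathsf{HC}\not\le_K\mathcal I\restriction X$ for all $X\in\mathcal I^+$, does it follow that $\mathbb{PT}(\mathcal I^+)$ adds no half Cohen real?}
\end{quote}

One expects a positive answer, since any new real can be read in finite blocks that arrive at the splitting nodes of a suitable condition, and by hypothesis no single node can guess all reals. The reason for doubt is that the hypothesis defeats each node with a real that depends on the node, while a condition has infinitely many splitting nodes and a half Cohen real is refuted only by one real that defeats all of them. Our first theorem says that the nodes cannot cooperate.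

\begin{theorem}\label{thm:main}
If $\mathsf{HC}\not\le_K\mathcal I\restriction X$ for all $X\in\mathcal I^+$, then $\mathbb{PT}(\mathcal I^+)$ does not add half Cohen reals. Moreover, for every condition $T$ and every name $\dot h$ for an element of $\omega^\omega$ there are $S\le T$ and $r\in\omega^\omega\cap V$ such that $S\Vdash\dot h(i)\neq r(i)$ for all $i$.
\end{theorem}

The second sentence is the form in which the result is proved. It is natural because a real $h$ that agrees with $r\in V$ only on a finite set $F$ avoids the ground-model real obtained from $r$ by replacing $r(i)$ with $h(i)+1$ for $i\in F$; so $h$ fails to be half Cohen exactly when it avoids some real of $V$.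

The proof is local: it uses the hypothesis only for subsets of the splitting sets of $T$. This leads to a description that applies to every ideal.

\begin{definition}\label{def:richpoor}
A set $X\in\mathcal I^+$ is \emph{rich} if $\mathsf{HC}\le_K\mathcal I\restriction X$, and \emph{poor} if no positive $Y\subseteq X$ is rich.
\end{definition}

\begin{theorem}\label{thm:local}
Let $\mathcal I$ be any ideal on $\omega$ and $\mathbb P=\mathbb{PT}(\mathcal I^+)$.
\begin{enumerate}
\item[(a)] Let $T\in\mathbb P$. If some $S\le T$ has all its splitting sets poor, then every such $S$ forces that there is no half Cohen real over $V$; otherwise $T$ forces that there is one.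
\item[(b)] Some condition forces a half Cohen real if and only if $\mathsf{HC}\le_K\mathcal I\restriction X$ for some $X\in\mathcal I^+$.
\item[(c)] Every condition forces a half Cohen real if and only if every $X\in\mathcal I^+$ has a positive subset $Y$ with $\mathsf{HC}\le_K\mathcal I\restriction Y$.
\item[(d)] If the condition in \textup{(b)} fails, then in every generic extension $V[G]$, for every sequence $(h_j)_{j\in\omega}$ of elements of $\omega^\omega$ there is $r\in\omega^\omega\cap V$ with $r(i)\neq h_j(i)$ whenever $j\le i$. In particular, a single ground-model real is eventually different from all the $h_j$.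
\end{enumerate}
\end{theorem}

Part (b) combines Theorem~\ref{thm:main} with its converse, of which we include a full proof. Section~\ref{sec:rich} treats rich and poor sets, and Section~\ref{sec:prelim} collects what we need about trees and forcing. The combinatorial core, a lemma that produces one real for countably many sets that are not rich, is in Section~\ref{sec:unif}. Section~\ref{sec:fusion} applies it along a fusion tree and proves Theorem~\ref{thm:main}, and Section~\ref{sec:local} proves Theorem~\ref{thm:local}.

\section{Rich and poor sets}\label{sec:rich}

\begin{lemma}\label{lem:richpoor}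
Let $X\in\mathcal I^+$.
\begin{enumerate}
\item[(1)] If $X$ is not rich and $g:X\to\omega^{<\omega}$, then there is $x\in\omega^\omega$ such that $\{n\in X:g(n)\cap x=\emptyset\}\in\mathcal I^+$.
\item[(2)] Positive subsets of rich sets are rich, positive subsets of poor sets are poor, and no set is both rich and poor.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Since $g$ does not witness $\mathsf{HC}\le_K\mathcal I\restriction X$, there is $A\in\mathsf{HC}$ with $g^{-1}[A]$ positive. Cover $A$ by $H_{x_1},\dots,H_{x_k}$. Then $g^{-1}[H_{x_1}]\cup\dots\cup g^{-1}[H_{x_k}]$ is positive, so some $g^{-1}[H_{x_l}]$ is positive.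

(2) If $f$ witnesses that $X$ is rich and $Y\subseteq X$ is positive, then $f\restriction Y$ witnesses that $Y$ is rich. A rich subset of a subset of $X$ is a rich subset of $X$, which gives the second claim. A rich set is a rich subset of itself, so it is not poor.
\end{proof}

The hypothesis of Theorem~\ref{thm:main} says that no positive set is rich, equivalently that every positive set is poor. Three examples show the range of possibilities.

\begin{example}\label{ex:fin}
Let $\mathcal I$ be the ideal of finite sets. Then every infinite $X\subseteq\omega$ is poor. It suffices to show that no infinite $X$ is rich, so let $f:X\to\omega^{<\omega}$. We choose values $r(i)$, infinite sets $X=X_0\supseteq X_1\supseteq\cdots$ and distinct points $n_i\in X_{i+1}$ by recursion. At stage $i$, for $v\in\omega$ let $X_i^v$ be the set of $n\in X_i$ such that $|f(n)|\le i$ or $f(n)(i)\neq v$. Any two of these sets cover $X_i$, so at most one of them is finite. Choose $v$ with $X_i^v$ infinite and $v$ different from the finitely many values $f(n_l)(i)$, $l<i$, that are defined. Put $r(i)=v$ and $X_{i+1}=X_i^v$, and pick a new $n_i\in X_{i+1}$. Then $f(n_l)$ differs from $r$ at coordinates $i\le l$ because $n_l\in X_{i+1}$,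 and at coordinates $i>l$ by the choice of $r(i)$. So $f^{-1}[H_r]$ is infinite. By Theorem~\ref{thm:main}, this $\mathbb P$ adds no half Cohen real.
\end{example}

\begin{example}\label{ex:hc}
Let $b:\omega\to\omega^{<\omega}$ be a bijection and $\mathcal I=\{A:b[A]\in\mathsf{HC}\}$. Then $b$ witnesses that $\omega$ is rich, so every positive set is rich, and by Theorem~\ref{thm:local}(c) every condition forces a half Cohen real.
\end{example}

\begin{example}\label{ex:sum}
Let $E$ and $O$ be the sets of even and odd numbers, let $b:E\to\omega^{<\omega}$ be a bijection, and let $\mathcal I$ consist of the sets $A$ with $b[A\cap E]\in\mathsf{HC}$ and $A\cap O$ finite. Then $E$ is rich, as witnessed by $b$, and $O$ is poor by Example~\ref{ex:fin}. The set $\omega$ is neither: it has a rich subset and a positive subset that is not rich. By Theorem~\ref{thm:local}(a), the condition $E^{<\omega}$ forces a half Cohen real and $O^{<\omega}$ forces that there is none. So (b) and (c) of Theorem~\ref{thm:local} are different statements, and the hypothesis of Theorem~\ref{thm:main} cannot be weakened to $\mathsf{HC}\not\le_K\mathcal I$.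
\end{example}

In Example~\ref{ex:fin} the real $r$ is built digit by digit, with much freedom at every digit, because a positive set can be collected one point at a time. For a general ideal we have no such control. All that is available is Lemma~\ref{lem:richpoor}(1), which returns a real $x$ about which we know nothing else.

\section{Conditions and the forcing relation}\label{sec:prelim}

For a tree $T$ and $s\in T$ let $T_s=\{t\in T:t\subseteq s\text{ or }s\subseteq t\}$.

\begin{lemma}\label{lem:trees}
Let $T\in\mathbb P$.
\begin{enumerate}
\item[(1)] $T$ has no terminal nodes, and $T$ has a least splitting node $\operatorname{stem}(T)$, with which all nodes of $T$ are comparable.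
\item[(2)] If $s\in T$, then $T_s\in\mathbb P$, $T_s\le T$ and $\operatorname{stem}(T_s)\supseteq s$.
\item[(3)] If $S\le T$, then every splitting node $s$ of $S$ is a splitting node of $T$, with $\operatorname{succ}_S(s)\subseteq\operatorname{succ}_T(s)$, and $\operatorname{stem}(S)\supseteq\operatorname{stem}(T)$.
\item[(4)] If $S\le T$ and all splitting sets of $T$ are poor, then all splitting sets of $S$ are poor.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Every node extends to a splitting node, which has successors. Let $s$ be a splitting node of minimal length. No node shorter than $s$ splits, so $T$ has exactly one node of each length up to $|s|$, and all nodes are comparable with $s$. (2) Nodes extending $s$ have the same successors in $T_s$ as in $T$, and proper initial segments of $s$ have one successor in $T_s$. (3) A node with two successors in $S$ has two successors in $T$; in particular $\operatorname{stem}(S)$ is a splitting node of $T$. (4) Combine (3) with Lemma~\ref{lem:richpoor}(2).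
\end{proof}

We use only the following textbook properties of forcing. A set $D\subseteq\mathbb P$ is \emph{dense below} $T$ if every $S\le T$ has an extension in $D$. A filter $G$ is \emph{generic} over $V$ if it meets every dense set in $V$; then it also meets every $D\in V$ that is dense below some $T\in G$. Ground-model objects are identified with their canonical names.
\begin{enumerate}
\item[(F1)] $T\Vdash\varphi$ if and only if $\varphi$ holds in $V[G]$ for every generic $G\ni T$, and $\varphi$ holds in $V[G]$ if and only if some $T\in G$ forces it. If $T\Vdash\varphi$ and $S\le T$, then $S\Vdash\varphi$. No condition forces both $\varphi$ and $\neg\varphi$.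
\item[(F2)] If $T\not\Vdash\varphi$, then some $S\le T$ forces $\neg\varphi$. Hence $T\Vdash\varphi$ as soon as the conditions forcing $\varphi$ are dense below $T$.
\item[(F3)] If $T\Vdash\exists x\,\varphi(x)$, then $S\Vdash\varphi(\dot x)$ for some $S\le T$ and some name $\dot x$. If $B\in V$ and $T\Vdash\exists x\in B\,\varphi(x)$, then $S\Vdash\varphi(b)$ for some $S\le T$ and some $b\in B$. In particular, if $T\Vdash\dot h\in\omega^\omega$ and $k\in\omega$, there are $S\le T$ and $u\in\omega^k$ with $S\Vdash\dot h\restriction k=u$.
\end{enumerate}

\section{One real for countably many sets}\label{sec:unif}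

Consider first two positive sets $X_0,X_1$ that are not rich, with functions $f_0:X_0\to\omega^{<\omega}$ and $f_1:X_1\to\omega^{<\omega}$. We want one real $r$ such that $f_0(n)$ avoids $r$ for positively many $n\in X_0$ and $f_1(n)$ avoids $r$ for positively many $n\in X_1$. Applying Lemma~\ref{lem:richpoor}(1) to $f_0$ and $f_1$ is not enough. For the ideal of finite sets, with $f_0(n)$ and $f_1(n)$ the constant sequences of length $n$ with values $0$ and $1$, the lemma may return the constant real $1$ for $f_0$ and the constant real $0$ for $f_1$, and neither serves both functions.

The remedy is to let the two sets control independent parts of each digit of $r$. Fix a bijection $c:\omega\to\omega^2$ and write $c(m)=(c(m)_0,c(m)_1)$. For $l\in\{0,1\}$ let $g_l(n)$ be the sequence of the same length as $f_l(n)$ with $g_l(n)(i)=c(f_l(n)(i))_l$, and let $x_l$ be given by Lemma~\ref{lem:richpoor}(1) for $g_l$. Put $r(i)=c^{-1}(x_0(i),x_1(i))$. If $g_l(n)$ avoids $x_l$, then $f_l(n)(i)$ and $r(i)$ have different $l$-th coordinates, so they differ whatever the other coordinate of $r(i)$ is. Thus $f_l(n)$ avoids $r$ for positively many $n\in X_l$, for both $l$. In the example, with $c^{-1}(p,q)=2^p(2q+1)-1$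 we have $c(0)=(0,0)$ and $c(1)=(1,0)$, so $g_0(n)$ and $g_1(n)$ are constantly $0$; taking $x_0$ and $x_1$ constantly $1$ gives the constant real $r=c^{-1}(1,1)=5$.

An integer can code only finitely many independent integers, so for infinitely many sets some restriction is needed. Indeed, if $X_l=\omega$ and $f_l(n)$ is the one-term sequence $(l)$ for all $l,n\in\omega$, then every $r$ is met by all the $f_{r(0)}(n)$. The restriction that works is that each coordinate $i$ is used by only finitely many of the sets, at most $i+1$ of them. For the rest of the paper fix, in $V$, bijections
\[
c_i:\omega\to\omega^{i+1}\qquad(i\in\omega),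
\]
and write $c_i(m)_l$, for $l\le i$, for the $l$-th entry of $c_i(m)$.

\begin{lemma}\label{lem:unif}
Let $A$ be a countable set and $j:A\to\omega$ injective. For $a\in A$ let $X_a\in\mathcal I^+$ be a set that is not rich, and let $f_a$ assign to each $n\in X_a$ a finite partial function $f_a(n)$ from $\omega$ to $\omega$ with domain contained in $[j(a),\infty)$. Then there is $r\in\omega^\omega$ such that $\{n\in X_a:f_a(n)\cap r=\emptyset\}\in\mathcal I^+$ for all $a\in A$.
\end{lemma}

\begin{proof}
The index $a$ will control the $j(a)$-th entry of $c_i(r(i))$, which exists for all $i\ge j(a)$. For $a\in A$ and $n\in X_a$ let $g_a(n)\in\omega^{<\omega}$ be a sequence whose length exceeds every element of $\operatorname{dom}f_a(n)$, given by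
\[
g_a(n)(i)=\begin{cases}c_i\bigl(f_a(n)(i)\bigr)_{j(a)}&\text{if }i\in\operatorname{dom}f_a(n),\\ 0&\text{otherwise.}\end{cases}
\]
The first case makes sense because $i\ge j(a)$ for $i\in\operatorname{dom}f_a(n)$. By Lemma~\ref{lem:richpoor}(1) there is a real $x_{j(a)}$ with $\{n\in X_a:g_a(n)\cap x_{j(a)}=\emptyset\}\in\mathcal I^+$; since $j$ is injective, this defines $x_l$ unambiguously for $l\in j[A]$. Let $x_l$ be the zero function for $l\notin j[A]$, and put
\[
r(i)=c_i^{-1}\bigl(x_0(i),x_1(i),\dots,x_i(i)\bigr).
\]
If $f_a(n)(i)=r(i)$ for some $i\in\operatorname{dom}f_a(n)$, then $g_a(n)(i)=c_i(r(i))_{j(a)}=x_{j(a)}(i)$. So $f_a(n)$ avoids $r$ whenever $g_a(n)$ avoids $x_{j(a)}$, and this happens for positively many $n\in X_a$.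
\end{proof}

\section{Below a poor tree every real avoids a ground-model real}\label{sec:fusion}

\begin{proposition}\label{prop:poor}
Suppose that all splitting sets of $T\in\mathbb P$ are poor and $T\Vdash\dot h\in\omega^\omega$. Then there are $S\le T$ and $r\in\omega^\omega\cap V$ with $S\Vdash\forall i\ \dot h(i)\neq r(i)$.
\end{proposition}

The plan is to thin $T$ so that passing from one splitting node to the next decides a new finite block of $\dot h$. At a splitting node, the block depends on the successor $n$ that is chosen, which gives a function $n\mapsto f(n)$ on a poor set. Lemma~\ref{lem:unif} yields one $r$ such that at every node positively many successors produce a block that avoids $r$, and we keep only those successors.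

The difficulty is the hypothesis on domains in Lemma~\ref{lem:unif}. If every step decided one more digit of $\dot h$, the infinitely many nodes of the first level would all produce blocks with domain $\{1\}$, which is the situation of the counterexample before the lemma. So we number the nodes injectively and demand that the first $j$ digits of $\dot h$ be decided \emph{on arrival} at the node with number $j$. The blocks of that node then start beyond $j$. The price is paid by the parent, whose blocks have unbounded lengths as the successor varies, and this costs nothing, since Lemma~\ref{lem:richpoor}(1) allows sequences of arbitrary length.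

Deciding a block may require passing to a condition with a much longer stem. It is convenient to index the resulting splitting nodes by \emph{addresses}, the sequences of successors chosen so far. The next lemma turns such a system into a condition.

\begin{lemma}\label{lem:skeleton}
Let $B\subseteq\omega^{<\omega}$ be a nonempty tree with $\operatorname{succ}_B(a)\in\mathcal I^+$ for all $a\in B$, and let $a\mapsto\sigma_a$ be a map from $B$ to $\omega^{<\omega}$ such that $\sigma_a{}^\frown n\subseteq\sigma_{a^\frown n}$ whenever $a^\frown n\in B$. Let $S$ be the set of initial segments of the sequences $\sigma_a$, $a\in B$.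
\begin{enumerate}
\item[(1)] For $a,b\in B$ and $n\in\omega$ we have $\sigma_a{}^\frown n\subseteq\sigma_b$ if and only if $a^\frown n\subseteq b$.
\item[(2)] $S\in\mathbb P$, and $\operatorname{succ}_S(\sigma_a)=\operatorname{succ}_B(a)$ for all $a\in B$.
\item[(3)] For every $S'\le S$ and $m\in\omega$ there is $a\in B$ with $|a|=m$ and $\sigma_a\in S'$.
\end{enumerate}
\end{lemma}

\begin{proof}
The hypothesis gives $\sigma_a\subseteq\sigma_b$ for $a\subseteq b$, by induction on $|b|$. Hence $a^\frown n\subseteq b$ implies $\sigma_a{}^\frown n\subseteq\sigma_{a^\frown n}\subseteq\sigma_b$, which is one direction of (1). It follows that if $a$ and $b$ are incomparable, with longest common initial segment $d$, so that $d^\frown n\subseteq a$ and $d^\frown n'\subseteq b$ with $n\neq n'$, then $\sigma_d{}^\frown n\subseteq\sigma_a$ and $\sigma_d{}^\frown n'\subseteq\sigma_b$. Thus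
\begin{equation}\label{eq:meet}
\begin{gathered}
\text{if $a,b$ are incomparable, then so are $\sigma_a,\sigma_b$, and their}\\
\text{longest common initial segment is $\sigma_d$ for some $d\in B$.}
\end{gathered}
\end{equation}

(1) Let $\sigma_a{}^\frown n\subseteq\sigma_b$. Then $a$ and $b$ are comparable by \eqref{eq:meet}, and $b\subseteq a$ would give $\sigma_b\subseteq\sigma_a$. So $a^\frown n'\subseteq b$ for some $n'$, hence $\sigma_a{}^\frown n'\subseteq\sigma_b$ and $n'=n$.

(2) By (1), $\sigma_a{}^\frown n\in S$ if and only if $a^\frown n\subseteq b$ for some $b\in B$, that is, if and only if $n\in\operatorname{succ}_B(a)$. So every node of $S$ extends to a node $\sigma_a$ with a positive set of successors. Let $t\in S$ have two successors, say $t^\frown m\subseteq\sigma_a$ and $t^\frown m'\subseteq\sigma_b$ with $m\neq m'$. Then $\sigma_a$ and $\sigma_b$ are incomparable, so $a$ and $b$ are incomparable, and $t$ is the longest common initial segment of $\sigma_a$ and $\sigma_b$. By \eqref{eq:meet}, $t=\sigma_d$ for some $d\in B$, and $\operatorname{succ}_S(t)$ is positive.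

(3) We use induction on $m$. Every node of $S$ is comparable with $\sigma_\emptyset$, since both are initial segments of some $\sigma_b$. As $S'$ has no terminal nodes, it has a node of length $|\sigma_\emptyset|$, which must be $\sigma_\emptyset$. Now let $\sigma_a\in S'$ with $|a|=m$. Pick $n$ with $\sigma_a{}^\frown n\in S'$; then $a^\frown n\in B$ by (2). Pick $t\in S'$ extending $\sigma_a{}^\frown n$ with $|t|\ge|\sigma_{a^\frown n}|$, and $b\in B$ with $t\subseteq\sigma_b$. By (1), $a^\frown n\subseteq b$, so $\sigma_{a^\frown n}$ and $t$ are both initial segments of $\sigma_b$. Therefore $\sigma_{a^\frown n}\subseteq t$ and $\sigma_{a^\frown n}\in S'$.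
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:poor}]
Fix an injection $j:\omega^{<\omega}\to\omega$ with $j(\emptyset)=0$.

\medskip
\noindent\emph{Reading the name.} By recursion on length we define a tree $A$ of addresses and, for $a\in A$, a condition $T^a\le T$, a number $k_a\ge j(a)$ and a sequence $u_a\in\omega^{k_a}$ with
\[
T^a\Vdash\dot h\restriction k_a=u_a .
\]
We write $\sigma_a=\operatorname{stem}(T^a)$ and $X_a=\operatorname{succ}_{T^a}(\sigma_a)$. Start with $\emptyset\in A$, $T^\emptyset=T$, $k_\emptyset=0$ and $u_\emptyset=\emptyset$. Given $a\in A$, put $a^\frown n$ into $A$ exactly for $n\in X_a$. For such $n$ let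
\[
k_{a^\frown n}=\max\bigl(k_a+1,\ j(a^\frown n)\bigr),
\]
and use (F3) to choose $T^{a^\frown n}\le(T^a)_{\sigma_a{}^\frown n}$ and $u_{a^\frown n}$ as required.

Four facts follow. First, $\sigma_a{}^\frown n\subseteq\sigma_{a^\frown n}$ by Lemma~\ref{lem:trees}(2),(3). Second, $T^b\le T^a$ for $a\subseteq b$. Third, $u_a\subseteq u_{a^\frown n}$, because $T^{a^\frown n}$ forces both sequences to be initial segments of $\dot h$. Fourth, $k_a\ge|a|$.

\medskip
\noindent\emph{The real $r$.} For $a\in A$ and $n\in X_a$ let $f_a(n)=u_{a^\frown n}\restriction[k_a,k_{a^\frown n})$ be the block decided in the step from $a$ to $a^\frown n$. Its domain is contained in $[k_a,\infty)\subseteq[j(a),\infty)$. The set $X_a$ is a splitting set of $T^a\le T$, so it is poor by Lemma~\ref{lem:trees}(4), and hence not rich. Lemma~\ref{lem:unif}, applied in $V$, gives $r\in\omega^\omega\cap V$ with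
\[
Y_a=\{n\in X_a:f_a(n)\cap r=\emptyset\}\in\mathcal I^+\qquad\text{for all }a\in A.
\]

\medskip
\noindent\emph{The condition $S$.} Let $B$ be the set of $a\in A$ such that $a(l)\in Y_{a\restriction l}$ for all $l<|a|$. It is a tree with $\operatorname{succ}_B(a)=Y_a$ for $a\in B$. Let $S\in\mathbb P$ be the condition that Lemma~\ref{lem:skeleton} associates with $B$ and $a\mapsto\sigma_a$. We claim that for all $a\in B$,
\begin{equation}\label{eq:two}
S_{\sigma_a}\le T^a\qquad\text{and}\qquad u_a\cap r=\emptyset .
\end{equation}
For the first statement let $t\in S_{\sigma_a}$. If $t\subseteq\sigma_a$, then $t\in T^a$. Otherwise $\sigma_a\subsetneq t\subseteq\sigma_b$ for some $b\in B$; then $a\subseteq b$ by Lemma~\ref{lem:skeleton}(1), and $t\in T^b\subseteq T^a$. The second statement holds by induction on $|a|$: $u_\emptyset=\emptyset$, and $u_{a^\frown n}=u_a\cup f_a(n)$ with $n\in Y_a$. All nodes of $S$ are comparable with $\sigma_\emptyset$, so $S=S_{\sigma_\emptyset}\le T$.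

\medskip
\noindent\emph{Conclusion.} If $S$ does not force $\forall i\ \dot h(i)\neq r(i)$, then by (F2) and (F3) there are $S'\le S$ and $i$ with $S'\Vdash\dot h(i)=r(i)$. By Lemma~\ref{lem:skeleton}(3) there is $a\in B$ with $|a|=i+1$ and $\sigma_a\in S'$. By \eqref{eq:two}, $S'_{\sigma_a}\le S_{\sigma_a}\le T^a$, and $i<k_a$, so $S'_{\sigma_a}\Vdash\dot h(i)=u_a(i)$. But $u_a(i)\neq r(i)$ by \eqref{eq:two}, and $S'_{\sigma_a}\le S'$ forces $\dot h(i)=r(i)$. This contradicts (F1).
\end{proof}

The assumption on $T$ enters once, when Lemma~\ref{lem:unif} is applied. The sets $X_a$ come from conditions $T^a$ that were chosen to decide $\dot h$, so they can be arbitrary positive subsets of the splitting sets of $T$. This is why the argument assumes that the splitting sets are poor and not merely that they fail to be rich. The value $j(\emptyset)=0$ is needed because nothing is decided at the root.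

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By hypothesis every positive set is poor, so Proposition~\ref{prop:poor} applies to every condition, which is the second statement. If some condition forced that a half Cohen real exists, (F3) would give $T$ and $\dot h$ such that $T$ forces $\dot h$ to be half Cohen. An $S\le T$ as in the second statement forces both that $\dot h$ avoids $r\in V$ and that $\dot h$ agrees with $r$ infinitely often, a contradiction.
\end{proof}

\section{The local classification}\label{sec:local}

The other half of Theorem~\ref{thm:local}(a) refines the concatenation argument from the introduction. We first make the generic branch precise. For a generic filter $G$ let $g=\bigcup\{\operatorname{stem}(S):S\in G\}$. Two conditions in $G$ have a common extension, whose stem extends both stems by Lemma~\ref{lem:trees}(3), so $g$ is a function. For each $N$ the conditions with stem of length at least $N$ are dense by Lemma~\ref{lem:trees}(1),(2), so $g\in\omega^\omega$. Finally $g$ is a branch of every $S\in G$: if $g\restriction n\subseteq\operatorname{stem}(S')$ with $S'\in G$, and $S''$ extends $S$ and $S'$, then $g\restriction n\subseteq\operatorname{stem}(S'')\in S$.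

\begin{proposition}\label{prop:rich}
Let $T\in\mathbb P$ and suppose that no $S\le T$ has all its splitting sets poor. Then $T$ forces that there is a half Cohen real over $V$.
\end{proposition}

The hypothesis gives every $S\le T$ a splitting set with a rich subset. That subset, and the function witnessing its richness, may depend on $S$, whereas a name for a real needs witnesses that are fixed in advance. The obstacle is a splitting set that is neither rich nor poor, like $\omega$ in Example~\ref{ex:sum}, and we begin by removing all such sets.

\begin{proof}
By (F2) it suffices to find, below a given $T_1\le T$, a condition $T_2$ that forces a half Cohen real.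

\medskip
\noindent\emph{Making every splitting set rich or poor.} For each splitting node $s$ of $T_1$ let $Z_s$ be a rich subset of $\operatorname{succ}_{T_1}(s)$ if there is one, and otherwise let $Z_s=\operatorname{succ}_{T_1}(s)$, which is then poor. Let $T_2$ be the set of $t\in T_1$ such that $t(i)\in Z_{t\restriction i}$ for all $i<|t|$ for which $t\restriction i$ is a splitting node of $T_1$. This is a tree containing $\emptyset$. A node $t\in T_2$ that does not split in $T_1$ keeps its unique successor, and a node $t\in T_2$ that splits in $T_1$ has $\operatorname{succ}_{T_2}(t)=Z_t\in\mathcal I^+$. For $t\in T_2$ the node $\operatorname{stem}((T_1)_t)$ is reached from $t$ through nonsplitting nodes of $T_1$, so it lies in $T_2$, and it splits there. Hence $T_2\in\mathbb P$, $T_2\le T_1$, and the splitting set of $T_2$ at a splitting node $s$ is $Z_s$.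

\medskip
\noindent\emph{The real $p$.} Call a splitting node $s$ of $T_2$ \emph{rich} if $Z_s$ is rich, and in that case fix $f_s:Z_s\to\omega^{<\omega}$ witnessing $\mathsf{HC}\le_K\mathcal I\restriction Z_s$. Define $p_t\in\omega^{<\omega}$ for $t\in T_2$ by $p_\emptyset=\emptyset$ and
\[
p_{s^\frown n}=\begin{cases}p_s{}^\frown f_s(n)&\text{if $s$ is a rich node,}\\ p_s&\text{otherwise.}\end{cases}
\]
Then $t\subseteq t'$ implies $p_t\subseteq p_{t'}$. If $G\ni T_2$ is generic, $g$ is a branch of $T_2$, and we let $p=\bigcup_n p_{g\restriction n}$. For $S\in G$ with $S\le T_2$ we have $\operatorname{stem}(S)\subseteq g$, hence $p_{\operatorname{stem}(S)}\subseteq p$.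

\medskip
\noindent\emph{One more agreement.} Let $S\le T_2$ and $r\in\omega^\omega\cap V$. We claim that there are $t\in S$ extending $\operatorname{stem}(S)$ and $i$ such that
\begin{equation}\label{eq:agree}
|p_{\operatorname{stem}(S)}|\le i<|p_t|\qquad\text{and}\qquad p_t(i)=r(i).
\end{equation}
By the assumption on $T$, some splitting node $s$ of $S$ has a splitting set $\operatorname{succ}_S(s)$ that is not poor. It is a positive subset of $Z_s$, so $Z_s$ is not poor by Lemma~\ref{lem:richpoor}(2), and therefore $s$ is a rich node. Since $s\supseteq\operatorname{stem}(S)$, the number $\ell=|p_s|$ is at least $|p_{\operatorname{stem}(S)}|$. Let $r'(m)=r(\ell+m)$. The set $f_s^{-1}[H_{r'}]$ is in $\mathcal I$ and $\operatorname{succ}_S(s)$ is not, so there are $n\in\operatorname{succ}_S(s)$ and $m<|f_s(n)|$ with $f_s(n)(m)=r(\ell+m)$. Then $t=s^\frown n$ and $i=\ell+m$ satisfy \eqref{eq:agree}, because $p_t=p_s{}^\frown f_s(n)$.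

\medskip
\noindent\emph{Density.} For $r\in\omega^\omega\cap V$ and $N\in\omega$ let $D_{r,N}$ be the set of $S\le T_2$ such that $p_{\operatorname{stem}(S)}$ agrees with $r$ in at least $N$ places. If $S\in D_{r,N}$ and $t,i$ are as in \eqref{eq:agree}, then $p_{\operatorname{stem}(S_t)}\supseteq p_t\supseteq p_{\operatorname{stem}(S)}$, and $i$ is a new place of agreement, so $S_t\in D_{r,N+1}$. Every $S\le T_2$ lies in $D_{r,0}$, so by induction each $D_{r,N}$ is dense below $T_2$. Thus a generic $G\ni T_2$ meets all $D_{r,N}$, and $p$ agrees with every $r\in\omega^\omega\cap V$ in infinitely many places. In particular $p$ has infinite domain, so $p\in\omega^\omega$, and $p$ is half Cohen over $V$. By (F1), $T_2$ forces that a half Cohen real exists.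
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:local}]
(a) Let $S$ have only poor splitting sets. If $S$ does not force that there is no half Cohen real, then by (F2) and (F3) some $S_1\le S$ forces some name $\dot h$ to be half Cohen. All splitting sets of $S_1$ are poor by Lemma~\ref{lem:trees}(4), so Proposition~\ref{prop:poor} gives an extension of $S_1$ forcing $\dot h$ to avoid a ground-model real, a contradiction. The second case is Proposition~\ref{prop:rich}.

For (b) and (c), note that for positive $X$ the tree $X^{<\omega}$ is a condition, and every splitting set of a condition below it is a positive subset of $X$. Also, every condition has at least one splitting set.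

(b) If no positive set is rich, then all positive sets are poor, so by (a) every condition forces that there is no half Cohen real. If $X$ is rich, then all splitting sets of conditions below $X^{<\omega}$ are rich, hence not poor, by Lemma~\ref{lem:richpoor}(2), and $X^{<\omega}$ forces a half Cohen real by (a).

(c) If every positive set has a rich subset, then no set is poor, so the second case of (a) applies to every $T$. Otherwise some positive $X$ is poor, and by (a) the condition $X^{<\omega}$ forces that there is no half Cohen real.

(d) Assume that no positive set is rich and let $G$ be generic. First, every real $h\in V[G]$ avoids some $r_0\in\omega^\omega\cap V$. Indeed, take a name $\dot h$ for $h$ and $T\in G$ forcing $\dot h\in\omega^\omega$; by Theorem~\ref{thm:main} the conditions that force $\dot h$ to avoid some specific ground-model real are dense below $T$, so one of them is in $G$.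

To handle a sequence $(h_j)_{j\in\omega}\in V[G]$ we use the coding of Section~\ref{sec:unif} again: we merge the $h_j$ into one real $h$ that records, for $j\le i$, only the $j$-th entry of $c_i(h_j(i))$. Let $a_i=i(i+1)/2$. Since $a_0=0$ and $a_{i+1}=a_i+i+1$, every natural number is $a_i+j$ for exactly one pair $j\le i$. In $V[G]$ define
\[
h(a_i+j)=c_i\bigl(h_j(i)\bigr)_j\qquad(j\le i).
\]
Take $r_0\in\omega^\omega\cap V$ that $h$ avoids, and let
\[
r(i)=c_i^{-1}\bigl(r_0(a_i),r_0(a_i+1),\dots,r_0(a_i+i)\bigr),
\]
so that $r\in V$. If $r(i)=h_j(i)$ for some $j\le i$, then $h(a_i+j)=c_i(r(i))_j=r_0(a_i+j)$, which is impossible. So $r(i)\neq h_j(i)$ whenever $j\le i$.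
\end{proof}

\begin{remark}
A restriction such as $j\le i$ in (d) cannot be dropped: if $h_j$ is the constant function with value $j$, then every $r$ satisfies $r(0)=h_{r(0)}(0)$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{GNR}
Osvaldo Guzm\'an, Francisco Santiago Nieto-de la Rosa, and Ulises Ariet Ramos-Garcia,
\emph{Properties of Laver forcing associated with a co-ideal expressed via the Katetov order},
arXiv:2601.09061 (2026).

\end{thebibliography}
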